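\title{Garsia--Procesi modules are weakly quasisymmetric characteristic compatible}

\begin{abstract}
An ordered basis of an $\mathfrak{S}_n$-module gives rise, through the leading and trailing terms of the adjacent transpositions, to operators that may or may not define a module over the $0$-Hecke algebra with the same characteristic. We prove that they do for the Garsia--Procesi module $\mathcal{R}_\mu$ with its basis of sub-Yamanouchi monomials in lexicographic order, for every partition $\mu$. The action is the sorting action on exponent sequences. The proof never expands a monomial in the basis; it counts basis elements that increase along the blocks of a composition. The same count gives a graded version, bases of the antisymmetric parts for all Young subgroups, and a large class of orders for which the result holds.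
\end{abstract}

\section{Introduction}\label{sec:intro}

The Frobenius characteristic of an $\mathfrak{S}_n$-module $M$ is a sum of Schur functions, and each Schur function $s_\lambda$ is a sum of fundamental quasisymmetric functions $F_I$, one for each standard tableau of shape $\lambda$. So the characteristic of $M$ is a sum of exactly $\dim M$ functions $F_I$. The functions $F_I$ are also the characteristics of the simple modules of the $0$-Hecke algebra $\mathcal{H}_n(0)$, all of which are one-dimensional. It is natural to ask for an action of $\mathcal{H}_n(0)$ on the vector space $M$ that has the same characteristic and can be read off from the matrices of the adjacent transpositions in a given ordered basis. If this action is triangular, every basis element contributes one term $F_I$, and the basis itself explains the expansion. This paper treats the Garsia--Procesi modules with their monomial bases.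

Throughout, $\mathbb{N}=\{0,1,2,\dots\}$, $[m]=\{1,\dots,m\}$, $s_i=(i\ \,i+1)\in\mathfrak{S}_n$, and $\mathfrak{S}_n$ acts on $\mathbb{C}[x]=\mathbb{C}[x_1,\dots,x_n]$ by permuting the variables. For $\alpha\in\mathbb{N}^n$ let $s_i\alpha$ be $\alpha$ with $\alpha_i$ and $\alpha_{i+1}$ exchanged, so that $s_i(x^\alpha)=x^{s_i\alpha}$, and put
\[
|\alpha|=\alpha_1+\dots+\alpha_n,\qquad \operatorname{Asc}(\alpha)=\{i\in[n-1]:\alpha_i<\alpha_{i+1}\}.
\]
Short sequences are written as words: $0102=(0,1,0,2)$.

\subsection{Two characteristics}

Symmetric and quasisymmetric functions are written in variables $y_1,y_2,\dots$. The Frobenius characteristic $\operatorname{ch}(M)$ of a finite-dimensional $\mathfrak{S}_n$-module $M$ is additive over direct sums and sends the irreducible module $S^\lambda$ to $s_\lambda$. For $I\subseteq[n-1]$, Gessel's fundamental quasisymmetric function is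
\[
F_I=\sum y_{i_1}y_{i_2}\cdots y_{i_n},
\]
the sum over all $i_1\le i_2\le\dots\le i_n$ with $i_k<i_{k+1}$ for $k\in I$.

The $0$-Hecke algebra $\mathcal{H}_n(0)$ is generated by $\overline{\pi}_1,\dots,\overline{\pi}_{n-1}$ subject to
\[
\overline{\pi}_i^2=-\overline{\pi}_i,\qquad
\overline{\pi}_i\overline{\pi}_{i+1}\overline{\pi}_i=\overline{\pi}_{i+1}\overline{\pi}_i\overline{\pi}_{i+1},\qquad
\overline{\pi}_i\overline{\pi}_j=\overline{\pi}_j\overline{\pi}_i\quad(|i-j|>1).
\]
Its simple modules are the one-dimensional modules $C_I$, $I\subseteq[n-1]$, on which $\overline{\pi}_i$ acts by $-1$ if $i\in I$ and by $0$ otherwise. The quasisymmetric Frobenius characteristic of Krob and Thibon assigns to a finite-dimensional $\mathcal{H}_n(0)$-module $N$ the sum $\operatorname{ch}^Q(N)=\sum F_I$ over the composition factors $C_I$ of $N$, counted with multiplicity.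

\subsection{Operators from an ordered basis}

Let $M$ be an $\mathfrak{S}_n$-module with a basis $\mathcal{B}$ and a total order $\le$ on $\mathcal{B}$. For $v\in\mathcal{B}$ and $i\in[n-1]$ expand $s_i(v)=\sum_{u\in\mathcal{B}}c_uu$; the expansion is nonzero. Let $m$ and $t$ be the largest and the smallest basis element with nonzero coefficient. The \emph{leading term} of $s_i(v)$ is $c_mm$ and the \emph{trailing term} is $c_tt$. Define $\overline{\pi}_i(v)$ by the first of the following rules that applies, and extend linearly.
\begin{itemize}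
\item[(R1)] If the trailing term is $v$ (that is, $t=v$ and $c_t=1$), then $\overline{\pi}_i(v)=0$.
\item[(R2)] If $m>v$, whatever $c_m$ is, or if the leading term is $-v$, then $\overline{\pi}_i(v)=-v$.
\item[(R3)] If $m<v$, whatever $c_m$ is, then $\overline{\pi}_i(v)=s_i(v)$.
\end{itemize}

\begin{definition}\label{def:wqcc}
The triple $(M,\mathcal{B},\le)$ is \emph{weakly quasisymmetric characteristic compatible} (WQCC) if
\begin{itemize}
\item[(a)] for every $i$ and every $v\in\mathcal{B}$ one of the three rules applies;
\item[(b)] the operators $\overline{\pi}_1,\dots,\overline{\pi}_{n-1}$ satisfy the relations of $\mathcal{H}_n(0)$, so that they make $M$ an $\mathcal{H}_n(0)$-module $\widehat{M}$;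
\item[(c)] $\operatorname{ch}^Q(\widehat{M})=\operatorname{ch}(M)$.
\end{itemize}
\end{definition}

The eigenvalues $0$ and $-1$ of $\overline{\pi}_i$ play the roles of the eigenvalues $1$ and $-1$ of $s_i$. For the trivial module (R1) gives $C_\emptyset$, and $F_\emptyset=h_n$; for the sign module (R2) gives $C_{[n-1]}$, and $F_{[n-1]}=e_n$. If $s_i$ exchanges two basis elements $u<v$, then $\overline{\pi}_i(v)=u$ and $\overline{\pi}_i(u)=-u$. No rule applies exactly when $m=v$, $c_m\ne-1$ and $t<v$. This happens: for $n=2$ and the basis $x_1-x_2<x_1$ of the linear forms we have $s_1(x_1)=x_1-(x_1-x_2)$.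

\subsection{Garsia--Procesi modules}

Let $\mu$ be a partition of $n$ with $\ell(\mu)$ nonzero parts, let $\mu'=(\mu'_1,\dots,\mu'_n)$ be its conjugate, padded with zeros, and put $\delta_k(\mu)=\mu'_{n-k+1}+\dots+\mu'_n$. The \emph{Tanisaki ideal} $I_\mu$ is generated by the elementary symmetric polynomials $e_r(S)$ with
\[
S\subseteq\{x_1,\dots,x_n\},\qquad |S|=k,\qquad k-\delta_k(\mu)<r\le k ,
\]
and the \emph{Garsia--Procesi module} is $\mathcal{R}_\mu=\mathbb{C}[x]/I_\mu$. The ideal is homogeneous and $\mathfrak{S}_n$-stable, so $\mathcal{R}_\mu=\bigoplus_d(\mathcal{R}_\mu)_d$ is a graded $\mathfrak{S}_n$-module. For $\mu=(1^n)$ we have $\delta_k=0$ for $k<n$ and $\delta_n=n$, so $\mathcal{R}_{(1^n)}=\mathbb{C}[x]/\langle e_1,\dots,e_n\rangle$ is the coinvariant ring.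

A word $w=w_1\cdots w_n$ has \emph{content} $\mu$ if the letter $j$ occurs $\mu_j$ times. It is \emph{Yamanouchi} if every prefix contains at least as many letters $j$ as letters $j+1$, for every $j$; equivalently, the content of every prefix is a partition. A sequence $\alpha\in\mathbb{N}^n$ is \emph{sub-Yamanouchi} for $\mu$ if there is a Yamanouchi word $w$ of content $\mu$ with $\alpha_k<w_k$ for all $k$; we call $w$ a \emph{witness} for $\alpha$. Let $\mathcal{Y}_\mu$ be the set of these sequences, with $\mathcal{Y}_\emptyset$ consisting of the empty sequence. The classes of the monomials $x^\alpha$, $\alpha\in\mathcal{Y}_\mu$, form a basis of $\mathcal{R}_\mu$, the \emph{Garsia--Procesi basis}. This is the only fact about $\mathcal{R}_\mu$ that our proofs take as given. We write $x^\alpha$ for the class and $\mathcal{Y}_\mu$ also for the basis.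

\begin{example}\label{ex:Y}
For $\mu=(1^n)$ the only witness is $12\cdots n$, and $\mathcal{Y}_\mu=\{x^\beta:0\le\beta_i\le i-1\}$ is the Artin basis of the coinvariant ring. For $\mu=(2,1)$ the Yamanouchi words are $112$ and $121$, and $\mathcal{Y}_\mu=\{000,001,010\}$. For $\mu=(2,1,1)$ the Yamanouchi words are $1123$, $1213$, $1231$, so $\mathcal{Y}_\mu$ consists of the sequences that are entrywise at most $0012$, $0102$ or $0120$. By degree, they are
\[
0000;\quad 0001,\,0010,\,0100;\quad 0002,\,0011,\,0020,\,0101,\,0110;\quad 0012,\,0102,\,0120 .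
\]
\end{example}

\subsection{The problem and the results}

Let $\le_{\mathrm{lex}}$ be the lexicographic order on monomials with $x_1>x_2>\dots>x_n$: of two monomials, the larger has the larger exponent at the first position where the exponents differ. It is known that the coinvariant ring with the Artin basis and $\le_{\mathrm{lex}}$ is WQCC. The problem, which comes from the paper of Hicks and Miller-Brown \cite{HMB}, is to decide whether $(\mathcal{R}_\mu,\mathcal{Y}_\mu,\le_{\mathrm{lex}})$ is WQCC for every partition $\mu$. The answer is yes.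

\begin{theorem}\label{thm:main}
For every $n\ge1$ and every partition $\mu$ of $n$, the triple $(\mathcal{R}_\mu,\mathcal{Y}_\mu,\le_{\mathrm{lex}})$ is WQCC. For $\alpha\in\mathcal{Y}_\mu$ the operators are
\begin{equation}\label{eq:action}
\overline{\pi}_i(x^\alpha)=\begin{cases}0&\text{if }\alpha_i=\alpha_{i+1},\\ -x^\alpha&\text{if }\alpha_i<\alpha_{i+1},\\ x^{s_i\alpha}&\text{if }\alpha_i>\alpha_{i+1}.\end{cases}
\end{equation}
\end{theorem}

Formula \eqref{eq:action} is what the rules give when $\mathfrak{S}_n$ permutes a basis of monomials ordered by $\le_{\mathrm{lex}}$, because $x^{s_i\alpha}<_{\mathrm{lex}}x^\alpha$ exactly when $\alpha_i>\alpha_{i+1}$. The basis $\mathcal{Y}_\mu$ is not permuted by $\mathfrak{S}_n$, but $\mathcal{R}_\mu$ is isomorphic to a permutation module (Section~\ref{sec:char}), and the theorem says that the rules do not notice the difference.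

To state the stronger results, let $\gamma=(\gamma_1,\dots,\gamma_m)$ be a composition of $n$. Its \emph{blocks} are the consecutive intervals of $[n]$ of sizes $\gamma_1,\dots,\gamma_m$, and $\mathfrak{S}_\gamma$ is the Young subgroup of permutations that preserve each block. For an $\mathfrak{S}_n$-module $M$ and a set $B\subseteq\mathbb{N}^n$ put
\begin{align*}
\operatorname{Alt}_\gamma(M)&=\{v\in M:\sigma v=\operatorname{sgn}(\sigma)v\text{ for all }\sigma\in\mathfrak{S}_\gamma\},\\
\operatorname{Inc}_\gamma(B)&=\{\alpha\in B:\alpha\text{ is strictly increasing on every block of }\gamma\},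
\end{align*}
and let $a_\gamma=\sum_{\sigma\in\mathfrak{S}_\gamma}\operatorname{sgn}(\sigma)\sigma$. The set $B$ is \emph{closed under sorting} if $\alpha\in B$ and $\alpha_i>\alpha_{i+1}$ imply $s_i\alpha\in B$; the sets $\mathcal{Y}_\mu$ have this property (Lemma~\ref{lem:sort}). A total order on such a set, or on a basis indexed by it, is \emph{compatible with sorting} if $s_i\alpha<\alpha$ whenever $\alpha\in B$ and $\alpha_i>\alpha_{i+1}$. The lexicographic order is an example.

\begin{theorem}\label{thm:strong}
Let $n\ge1$ and let $\mu$ be a partition of $n$.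
\begin{enumerate}
\item \emph{(Order.)} The triple $(\mathcal{R}_\mu,\mathcal{Y}_\mu,\le)$ is WQCC for every total order $\le$ on $\mathcal{Y}_\mu$ that is compatible with sorting. The module is always the one given by \eqref{eq:action}.
\item \emph{(Grading.)} For every $d$, the component $(\mathcal{R}_\mu)_d$ with basis $\{x^\alpha:\alpha\in\mathcal{Y}_\mu,\ |\alpha|=d\}$ is WQCC for every such order. Consequently
\begin{equation}\label{eq:graded}
\sum_dq^d\operatorname{ch}\big((\mathcal{R}_\mu)_d\big)=\sum_{\alpha\in\mathcal{Y}_\mu}q^{|\alpha|}F_{\operatorname{Asc}(\alpha)} .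
\end{equation}
\item \emph{(Parabolic bases.)} For every composition $\gamma$ of $n$, the elements $a_\gamma x^\alpha$ with $\alpha\in\operatorname{Inc}_\gamma(\mathcal{Y}_\mu)$ form a basis of $\operatorname{Alt}_\gamma(\mathcal{R}_\mu)$.
\item \emph{(Sharpness.)} Condition \emph{(a)} holds for every total order on $\mathcal{Y}_\mu$. The WQCC property does not hold for every total order: it fails for $\mu=(2,1)$ with $1<x_2<x_3$. Compatibility with sorting is sufficient but not necessary: for $\mu=(2,1,1)$ there is an order that is not compatible with sorting and is WQCC.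
\end{enumerate}
\end{theorem}

By Garsia and Procesi \cite{GP}, the left side of \eqref{eq:graded} is the modified Hall--Littlewood function $\sum_\lambda\widetilde{K}_{\lambda\mu}(q)s_\lambda$. We do not use this identification.

\subsection{The case $\mu=(2,1)$ and the idea of the proof}

Here the basis is $1<_{\mathrm{lex}}x_3<_{\mathrm{lex}}x_2$. In five of the six cases $s_i(v)$ is again a basis element, and the rules give
\[
\overline{\pi}_1(1)=\overline{\pi}_2(1)=0,\qquad\overline{\pi}_1(x_3)=0,\qquad\overline{\pi}_2(x_3)=-x_3,\qquad\overline{\pi}_2(x_2)=x_3 .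
\]
The sixth case is $s_1(x_2)=x_1$, which is not in the basis. Since $e_1\in I_\mu$, we have $x_1=-x_2-x_3$; the leading term is $-x_2$, and (R2) gives $\overline{\pi}_1(x_2)=-x_2$. The action is triangular, with factors $C_\emptyset$, $C_{\{2\}}$, $C_{\{1\}}$ at $1$, $x_3$, $x_2$. On the other side, $\mathcal{R}_{(2,1)}=\mathbb{C}\oplus\langle x_1,x_2,x_3\rangle/\langle e_1\rangle$ is isomorphic to the permutation module $\mathbb{C}^3$, whose characteristic is $s_3+s_{21}=F_\emptyset+F_{\{1\}}+F_{\{2\}}$.

For general $\mu$ the difficulty is the sixth case: when $s_i\alpha\notin\mathcal{Y}_\mu$, the rules ask for the expansion of $x^{s_i\alpha}$ in the basis, and we have no formula for it. The example can be done without one. In $\mathbb{C}^3$ the $s_1$-invariants have dimension $2$, so in $\mathcal{R}_{(2,1)}$ they are spanned by $1$ and $x_3$. The element $x_2+s_1(x_2)$ is invariant, so it does not involve $x_2$, and the coefficient of $x_2$ in $s_1(x_2)$ is $-1$. This alone excludes (R1) and forces (R2), whatever the other coefficients are.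

The argument needs the dimension of an eigenspace of $s_i$ to match a count of basis elements. The general form of this match is the equality $\dim\operatorname{Alt}_\gamma(\mathcal{R}_\mu)=|\operatorname{Inc}_\gamma(\mathcal{Y}_\mu)|$, and it yields condition (c) as well. Section~\ref{sec:sym} explains why these numbers determine a characteristic. Section~\ref{sec:crit} turns the argument into a criterion for WQCC. Sections~\ref{sec:yam} and~\ref{sec:char} compute the two sides of the equality, Section~\ref{sec:proof} assembles the proofs, and Section~\ref{sec:order} contains the two examples of Theorem~\ref{thm:strong}(4).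

\section{Antisymmetric parts and fundamental quasisymmetric functions}\label{sec:sym}

For a composition $\gamma=(\gamma_1,\dots,\gamma_m)$ of $n$ let $h_\gamma=\prod_kh_{\gamma_k}$, $e_\gamma=\prod_ke_{\gamma_k}$, $y^\gamma=y_1^{\gamma_1}\cdots y_m^{\gamma_m}$, and
\[
D(\gamma)=\{\gamma_1,\gamma_1+\gamma_2,\dots,\gamma_1+\dots+\gamma_{m-1}\},\qquad E(\gamma)=[n-1]\setminus D(\gamma).
\]
The map $\gamma\mapsto D(\gamma)$ is a bijection from compositions of $n$ to subsets of $[n-1]$, and $i\in E(\gamma)$ exactly when $i$ and $i+1$ lie in the same block. Hence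
\begin{equation}\label{eq:incasc}
\alpha\in\operatorname{Inc}_\gamma(B)\iff\alpha\in B\text{ and }\operatorname{Asc}(\alpha)\supseteq E(\gamma).
\end{equation}
We use the following standard facts.
\begin{itemize}
\item[(F1)] For the Hall inner product the Schur functions are orthonormal and $\langle h_\lambda,m_\nu\rangle=\delta_{\lambda\nu}$. Thus $\langle f,h_\gamma\rangle$ is the coefficient of $y^\gamma$ in a symmetric function $f$. The involution $\omega$ is an isometry with $\omega s_\lambda=s_{\lambda'}$ and $\omega h_\gamma=e_\gamma$.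
\item[(F2)] Let $Z(\gamma,\nu)$ be the number of $0$-$1$ matrices with row sums $\gamma$ and column sums $\nu$. Then $e_\gamma=\sum_\lambda Z(\gamma,\lambda)m_\lambda$ \cite[Prop.~7.4.1]{Stanley}, so $\langle h_\mu,e_\gamma\rangle=Z(\gamma,\mu)$.
\item[(F3)] We have $\langle\operatorname{ch}(M),\operatorname{ch}(N)\rangle=\dim\operatorname{Hom}_{\mathfrak{S}_n}(M,N)$, and the modules induced from the trivial and the sign module of $\mathfrak{S}_\gamma$ have characteristics $h_\gamma$ and $e_\gamma$. By Frobenius reciprocity,
\[
\dim\operatorname{Alt}_\gamma(M)=\dim\operatorname{Hom}_{\mathfrak{S}_\gamma}(\operatorname{sgn},M)=\langle\operatorname{ch}(M),e_\gamma\rangle .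
\]
\item[(F4)] (Gessel.) $s_\lambda=\sum_TF_{\operatorname{Des}(T)}$, the sum over standard tableaux $T$ of shape $\lambda$, where $\operatorname{Des}(T)$ is the set of $i$ such that $i+1$ lies in a strictly lower row than $i$ (longest row on top).
\end{itemize}
The monomial $y^\gamma$ arises from one weakly increasing index sequence, which is strict exactly at the positions in $D(\gamma)$. So the coefficient of $y^\gamma$ in $F_I$ is $1$ if $I\subseteq D(\gamma)$ and $0$ otherwise. By inclusion--exclusion the $F_I$ are linearly independent, and by (F4) every symmetric function of degree $n$ has a unique expansion in them.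

\begin{lemma}\label{lem:determine}
Let $f=\sum_If_IF_I$ be a symmetric function, homogeneous of degree $n$. Then $\langle f,e_\gamma\rangle=\sum_{I\supseteq E(\gamma)}f_I$ for every composition $\gamma$ of $n$. If $B\subseteq\mathbb{N}^n$ is finite, then $f=\sum_{\alpha\in B}F_{\operatorname{Asc}(\alpha)}$ if and only if $\langle f,e_\gamma\rangle=|\operatorname{Inc}_\gamma(B)|$ for all $\gamma$.
\end{lemma}

\begin{proof}
Both sides of the first formula are linear in $f$, so let $f=s_\lambda$. By (F1), $\langle s_\lambda,e_\gamma\rangle=\langle s_{\lambda'},h_\gamma\rangle$ is the coefficient of $y^\gamma$ in $s_{\lambda'}$. By (F4) this is the number of standard tableaux $T'$ of shape $\lambda'$ with $\operatorname{Des}(T')\subseteq D(\gamma)$. In a standard tableau, $i+1$ lies either strictly below and weakly left of $i$, or weakly above and strictly right of $i$. Hence transposition complements the descent set, and the number equals the number of standard tableaux $T$ of shape $\lambda$ with $\operatorname{Des}(T)\supseteq E(\gamma)$. By (F4) again this is $\sum_{I\supseteq E(\gamma)}f_I$.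

Let $g_I$ be the number of $\alpha\in B$ with $\operatorname{Asc}(\alpha)=I$. By \eqref{eq:incasc}, $|\operatorname{Inc}_\gamma(B)|=\sum_{I\supseteq E(\gamma)}g_I$. As $\gamma$ varies, $E(\gamma)$ runs over all subsets $J$ of $[n-1]$, and the sums $G(J)=\sum_{I\supseteq J}g_I$ determine the summands through $g_I=\sum_{J\supseteq I}(-1)^{|J\setminus I|}G(J)$; likewise for $f_I$. So the stated equalities hold for all $\gamma$ if and only if $f_I=g_I$ for all $I$.
\end{proof}

\section{Bases closed under sorting}\label{sec:crit}

\subsection{The sorting action}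

Formula \eqref{eq:action} makes sense for all monomials, and the relations of $\mathcal{H}_n(0)$ are easiest to check there. Let $\tau_i$ be the linear operator on $\mathbb{C}[x]$ that sends the monomial $x^\alpha$, $\alpha\in\mathbb{N}^n$, to the right side of \eqref{eq:action}. For $B\subseteq\mathbb{N}^n$ let $V_B\subseteq\mathbb{C}[x]$ be the span of the $x^\alpha$ with $\alpha\in B$.

\begin{lemma}\label{lem:hecke}
The operators $\tau_1,\dots,\tau_{n-1}$ satisfy the relations of $\mathcal{H}_n(0)$. If $B$ is finite and closed under sorting, then $V_B$ is an $\mathcal{H}_n(0)$-submodule of $\mathbb{C}[x]$, and $\operatorname{ch}^Q(V_B)=\sum_{\alpha\in B}F_{\operatorname{Asc}(\alpha)}$.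
\end{lemma}

\begin{proof}
\emph{Quadratic relation.} If $\alpha_i\le\alpha_{i+1}$, then $x^\alpha$ is an eigenvector of $\tau_i$ with eigenvalue $0$ or $-1$, so $\tau_i^2x^\alpha=-\tau_ix^\alpha$. If $\alpha_i>\alpha_{i+1}$, then $s_i\alpha$ has an ascent at $i$, so $\tau_i^2x^\alpha=\tau_ix^{s_i\alpha}=-x^{s_i\alpha}=-\tau_ix^\alpha$.

\emph{Commutation.} In $\mathbb{C}[x]=\mathbb{C}[x_1]\otimes\dots\otimes\mathbb{C}[x_n]$ the operator $\tau_i$ acts on the factors $i$ and $i+1$ only. For $|i-j|>1$ the pairs of factors are disjoint.

\emph{Braid relation.} The operators $u=\tau_i$ and $v=\tau_{i+1}$ involve only the entries in positions $i,i+1,i+2$, and only their relative order. So it suffices to treat the thirteen patterns $w$ below. In each row the fourth and the last column agree.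
\[
\begin{array}{c|ccc|ccc}
w&uw&vuw&uvuw&vw&uvw&vuvw\\\hline
123&-123&123&-123&-123&123&-123\\
213&123&-123&123&-213&-123&123\\
132&-132&-123&123&123&-123&123\\
231&-231&-213&-123&213&123&-123\\
312&132&123&-123&-312&-132&-123\\
321&231&213&123&312&132&123\\\hline
112&0&0&0&-112&0&0\\
121&-121&-112&0&112&0&0\\
211&121&112&0&0&0&0\\
122&-122&0&0&0&0&0\\
212&122&0&0&-212&-122&0\\
221&0&0&0&212&122&0\\
111&0&0&0&0&0&0
\end{array}
\]

\emph{Composition factors.} List $B$ in increasing lexicographic order, and let $V_k$ be the span of the first $k$ monomials. For $\alpha\in B$, $\tau_ix^\alpha$ is $0$, or $-x^\alpha$, or a smaller monomial that lies in $B$ because $B$ is closed under sorting. So each $V_k$ is a submodule. If $x^\alpha$ is the $k$-th monomial, then on $V_k/V_{k-1}$ the operator $\tau_i$ acts by $-1$ if $i\in\operatorname{Asc}(\alpha)$ and by $0$ otherwise, so $V_k/V_{k-1}\cong C_{\operatorname{Asc}(\alpha)}$.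
\end{proof}

\subsection{A criterion}

Let $M$ be an $\mathfrak{S}_n$-module with a basis $(v_\alpha)_{\alpha\in B}$ indexed by a finite set $B\subseteq\mathbb{N}^n$. Consider three conditions.
\begin{itemize}
\item[(B1)] $B$ is closed under sorting.
\item[(B2)] $s_i(v_\alpha)=v_{s_i\alpha}$ whenever $\alpha$ and $s_i\alpha$ both lie in $B$ (the case $s_i\alpha=\alpha$ included).
\item[(B3)] $\dim\operatorname{Alt}_\gamma(M)=|\operatorname{Inc}_\gamma(B)|$ for every composition $\gamma$ of $n$.
\end{itemize}
Condition (B2) is automatic for a monomial basis of a quotient of $\mathbb{C}[x]$. Condition (B3) cannot be avoided: if the rules produce the sorting action, then by Lemmas~\ref{lem:hecke} and~\ref{lem:determine} and (F3) it is equivalent to condition (c).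

Call $\alpha\in B$ \emph{$i$-exceptional} if $s_i\alpha\notin B$. By (B1) this forces $\alpha_i<\alpha_{i+1}$. These are the cases in which (B2) says nothing about $s_i(v_\alpha)$, and the next lemma supplies the one coefficient that the rules need. It uses (B3) only for compositions with one part $2$ and all other parts $1$.

\begin{lemma}\label{lem:coef}
Assume \emph{(B1)--(B3)}. If $\alpha\in B$ is $i$-exceptional, then the coefficient of $v_\alpha$ in $s_i(v_\alpha)$ is $-1$.
\end{lemma}

\begin{proof}
Split $B=B_=\sqcup B_>\sqcup B_<$ according to whether the entry in position $i$ is equal to, larger than, or smaller than the entry in position $i+1$. For $\gamma=(1^{i-1},2,1^{n-i-1})$ we have $\mathfrak{S}_\gamma=\{1,s_i\}$ and $\operatorname{Inc}_\gamma(B)=B_<$. By (B3) the $(-1)$-eigenspace of $s_i$ has dimension $|B_<|$, so the space $M^{s_i}$ of invariants has dimension $|B_=|+|B_>|$. By (B1) and (B2) the elements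
\[
v_\beta\quad(\beta\in B_=),\qquad v_\beta+v_{s_i\beta}\quad(\beta\in B_>)
\]
are invariant. They involve pairwise disjoint sets of basis elements, because $s_i$ maps $B_>$ injectively into $B_<$. So they are linearly independent, and by the dimension count they form a basis of $M^{s_i}$. None of them involves $v_\alpha$: we have $\alpha\in B_<$, and $\alpha=s_i\beta$ with $\beta\in B_>$ would give $s_i\alpha=\beta\in B$. Since $v_\alpha+s_i(v_\alpha)$ is invariant, the coefficient of $v_\alpha$ in it is $0$.
\end{proof}

\begin{example}\label{ex:coef}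
Let $\mu=(2,1,1)$. The sequence $0020$ is $2$-exceptional, since $0200\notin\mathcal{Y}_\mu$. The identity $h_2(x_2,x_3,x_4)=(x_2+x_3+x_4)e_1-e_2$ and $e_1,e_2\in I_\mu$ give
\[
s_2(x_3^2)=x_2^2=-x_3^2-x_2x_3-(x_2x_4+x_3x_4)-x_4^2 ,
\]
an expansion in the basis of Example~\ref{ex:Y} of the shape found in the proof. Here the leading term for $\le_{\mathrm{lex}}$ is $-x_2x_3$, and $x_2x_3>x_3^2$; for $s_1(x_2)$ in $\mathcal{R}_{(2,1)}$ it was $-x_2$. So both clauses of (R2) occur. The proof below never needs to know which.
\end{example}

\begin{proposition}\label{prop:crit}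
Assume \emph{(B1)--(B3)}.
\begin{enumerate}
\item For every total order on the basis, condition \emph{(a)} holds, and
\[
\overline{\pi}_i(v_\alpha)=\begin{cases}
0&\text{if }\alpha_i=\alpha_{i+1},\\
-v_\alpha&\text{if $\alpha$ is $i$-exceptional, or if }s_i\alpha\in B\text{ and }v_{s_i\alpha}>v_\alpha,\\
v_{s_i\alpha}&\text{if }s_i\alpha\in B\text{ and }v_{s_i\alpha}<v_\alpha.
\end{cases}
\]
\item If the order is compatible with sorting, then $(M,(v_\alpha),\le)$ is WQCC, the map $x^\alpha\mapsto v_\alpha$ is an isomorphism $V_B\to\widehat{M}$ of $\mathcal{H}_n(0)$-modules, and $\operatorname{ch}(M)=\sum_{\alpha\in B}F_{\operatorname{Asc}(\alpha)}$.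
\item For every $\gamma$, the elements $a_\gamma v_\alpha$ with $\alpha\in\operatorname{Inc}_\gamma(B)$ form a basis of $\operatorname{Alt}_\gamma(M)$.
\end{enumerate}
\end{proposition}

\begin{proof}
(1) Put $v=v_\alpha$. If $\alpha_i=\alpha_{i+1}$, then $s_i(v)=v$ by (B2), and (R1) applies. If $s_i\alpha\in B$ and $s_i\alpha\neq\alpha$, then $s_i(v)$ is the single basis element $m=t=v_{s_i\alpha}\ne v$. So (R1) does not apply; (R2) applies if $m>v$, and (R3) applies if $m<v$. If $\alpha$ is $i$-exceptional, then $v$ occurs in $s_i(v)$ with coefficient $-1$ by Lemma~\ref{lem:coef}. Rule (R1) would need $t=v$ with coefficient $1$, so it does not apply. Since $v$ occurs, $m\ge v$, and if $m=v$ the leading term is $-v$. So (R2) applies.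

(2) Let the order be compatible with sorting. If $\alpha_i>\alpha_{i+1}$, then $s_i\alpha\in B$ and $v_{s_i\alpha}<v_\alpha$, so $\overline{\pi}_i(v_\alpha)=v_{s_i\alpha}$. If $\alpha_i<\alpha_{i+1}$, then either $\alpha$ is $i$-exceptional, or $\beta=s_i\alpha\in B$ has $\beta_i>\beta_{i+1}$, so that $v_\alpha=v_{s_i\beta}<v_\beta$; in both cases $\overline{\pi}_i(v_\alpha)=-v_\alpha$. Hence the linear isomorphism $x^\alpha\mapsto v_\alpha$ carries $\tau_i$ to $\overline{\pi}_i$. Lemma~\ref{lem:hecke} gives (b) and $\operatorname{ch}^Q(\widehat{M})=\sum_{\alpha\in B}F_{\operatorname{Asc}(\alpha)}$. By (F3) and (B3), $\langle\operatorname{ch}(M),e_\gamma\rangle=|\operatorname{Inc}_\gamma(B)|$ for all $\gamma$, so $\operatorname{ch}(M)$ is the same sum by Lemma~\ref{lem:determine}. This is (c).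

(3) The operator $a_\gamma$ maps $M$ into $\operatorname{Alt}_\gamma(M)$ and acts there as the scalar $|\mathfrak{S}_\gamma|$, so $\operatorname{Alt}_\gamma(M)$ is spanned by the $a_\gamma v_\alpha$, $\alpha\in B$. For $i\in E(\gamma)$ we have $s_i\in\mathfrak{S}_\gamma$ and $a_\gamma s_i=-a_\gamma$. If $\alpha_i>\alpha_{i+1}$ for some $i\in E(\gamma)$, then $s_i\alpha\in B$ and $a_\gamma v_{s_i\alpha}=-a_\gamma v_\alpha$. Each such exchange lowers $\alpha$ lexicographically, so after finitely many of them we reach $\beta\in B$ that is weakly increasing on every block, with $a_\gamma v_\alpha=\pm a_\gamma v_\beta$. If $\beta_i=\beta_{i+1}$ for some $i\in E(\gamma)$, then $a_\gamma v_\beta=a_\gamma s_iv_\beta=-a_\gamma v_\beta$, so $a_\gamma v_\beta=0$. Otherwise $\beta\in\operatorname{Inc}_\gamma(B)$. So the listed elements span, and by (B3) their number is the dimension.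
\end{proof}

Without (B3) the rules need not give the sorting action: for the trivial module of $\mathfrak{S}_2$ with $B=\{01\}$, conditions (B1) and (B2) hold, (R1) gives $\overline{\pi}_1v_{01}=0$, but $\tau_1x^{01}=-x^{01}$.

\begin{example}\label{ex:perm}
Let $B$ be the set of all $\alpha\in\mathbb{N}^n$ in which $j-1$ occurs $\mu_j$ times, and let $M=V_B$. This is the permutation module with $\operatorname{ch}(M)=h_\mu$, and (B1), (B2) hold. An element of $\operatorname{Inc}_\gamma(B)$ is determined by the set of entries in each block, that is, by a $0$-$1$ matrix with row sums $\gamma$ and column sums $\mu$. So $|\operatorname{Inc}_\gamma(B)|=Z(\gamma,\mu)=\dim\operatorname{Alt}_\gamma(M)$ by (F2) and (F3), and (B3) holds. The next section shows that the quite different set $\mathcal{Y}_\mu$ gives the same numbers.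
\end{example}

\section{Sub-Yamanouchi sequences}\label{sec:yam}

Let $\varepsilon_j$ be the $j$-th unit vector and $\varepsilon_J=\sum_{j\in J}\varepsilon_j$. For a finite sequence $\nu$ of nonnegative integers let $\operatorname{sort}(\nu)$ be its decreasing rearrangement.

\subsection{Sorting}

\begin{lemma}\label{lem:sort}
The set $\mathcal{Y}_\mu$ is closed under sorting.
\end{lemma}

\begin{proof}
Let $\alpha\in\mathcal{Y}_\mu$ with $\alpha_i>\alpha_{i+1}$, let $w$ be a witness, and put $a=w_i$, $b=w_{i+1}$. If $a\le b$, then $\alpha_{i+1}<\alpha_i<a$ and $\alpha_i<a\le b$, so $w$ is a witness for $s_i\alpha$.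

Let $a>b$, and let $w'$ be $w$ with these two letters exchanged. Then $(s_i\alpha)_k<w'_k$ for all $k$. Only the prefix of length $i$ has a new content, namely $c+\varepsilon_b$, where $c$ is the content of $w_1\cdots w_{i-1}$. Since $c$ is a partition, $c+\varepsilon_b$ is a partition if $b=1$ or $c_{b-1}\ge c_b+1$. The prefix of $w$ of length $i+1$ has content $c+\varepsilon_a+\varepsilon_b$, which is a partition, and $a\notin\{b-1,b\}$. Comparing its entries $b-1$ and $b$ gives $c_{b-1}\ge c_b+1$ for $b\ge2$. So $w'$ is Yamanouchi and is a witness for $s_i\alpha$.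
\end{proof}

\subsection{A recursion}

The set $\mathcal{Y}_\mu$ is hard to count directly because one sequence can have several witnesses. We remove this freedom from the right. A witness for $\alpha$ may end in any letter $k>\alpha_n$ such that $\mu-\varepsilon_k$ is a partition. The smallest such $k$ keeps the large letters for the earlier positions, so it should be the best choice. The precise statement uses the dominance order: $\kappa\trianglelefteq\lambda$ if $|\kappa|=|\lambda|$ and $\kappa_1+\dots+\kappa_i\le\lambda_1+\dots+\lambda_i$ for all $i$.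

\begin{lemma}\label{lem:dom}
Let $\kappa\trianglelefteq\lambda$ be partitions of $n\ge 0$. For every Yamanouchi word $w$ of content $\lambda$ there is a Yamanouchi word $u$ of content $\kappa$ with $u_p\ge w_p$ for all $p$. In particular $\mathcal{Y}_\lambda\subseteq\mathcal{Y}_\kappa$.
\end{lemma}

\begin{proof}
We use induction on $n$; the case $n=0$ is empty. Write $K_i=\kappa_1+\dots+\kappa_i$ and $L_i=\lambda_1+\dots+\lambda_i$, with $K_0=L_0=0$. Let $r=w_n$. The word $w_1\cdots w_{n-1}$ is Yamanouchi of content $\lambda-\varepsilon_r$, so $\lambda_r>\lambda_{r+1}$. We have $\kappa_r\ge1$, since $K_{r-1}\le L_{r-1}<n$. Let $s\ge r$ be the largest index with $\kappa_s=\kappa_r$; then $\kappa-\varepsilon_s$ is a partition.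

We claim that $\kappa-\varepsilon_s\trianglelefteq\lambda-\varepsilon_r$. For $i<r$ neither partial sum changes, and for $i\ge s$ both drop by $1$. So we must show $K_i<L_i$ for $r\le i<s$. Suppose not, and let $i$ be the smallest index in this range with $K_i=L_i$. Then $K_{i-1}\le L_{i-1}$ gives $\kappa_i\ge\lambda_i$, and $K_{i+1}\le L_{i+1}$ gives $\kappa_{i+1}\le\lambda_{i+1}$. Since $\kappa_i=\kappa_{i+1}$, we get $\lambda_i\le\kappa_i=\kappa_{i+1}\le\lambda_{i+1}\le\lambda_i$, so $\lambda_{i+1}=\lambda_i=\kappa_i$. From $\lambda_r>\lambda_{r+1}$ we get $i>r$, and $K_{i-1}=K_i-\kappa_i=L_i-\lambda_i=L_{i-1}$ contradicts the choice of $i$.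

By induction there is a Yamanouchi word $u_1\cdots u_{n-1}$ of content $\kappa-\varepsilon_s$ that is entrywise at least $w_1\cdots w_{n-1}$. Append $u_n=s\ge w_n$.
\end{proof}

For $1\le i\le\ell(\mu)$ let $j(i)$ be the largest index with $\mu_{j(i)}=\mu_i$; it is also the smallest $j\ge i$ with $\mu_j>\mu_{j+1}$. Put $\mu^{(i)}=\mu-\varepsilon_{j(i)}$. This partition arises from $\mu-\varepsilon_i$ by exchanging the entries in positions $i$ and $j(i)$, so $\mu^{(i)}=\operatorname{sort}(\mu-\varepsilon_i)$.

\begin{lemma}\label{lem:rec}
Let $\alpha\in\mathbb{N}^n$, $n\ge1$, and $i=\alpha_n+1$. Then $\alpha\in\mathcal{Y}_\mu$ if and only if $i\le\ell(\mu)$ and $(\alpha_1,\dots,\alpha_{n-1})\in\mathcal{Y}_{\mu^{(i)}}$.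
\end{lemma}

\begin{proof}
Suppose the two conditions hold. Append the letter $j(i)>\alpha_n$ to a witness of content $\mu^{(i)}$ for $(\alpha_1,\dots,\alpha_{n-1})$. The result is a Yamanouchi word of content $\mu$ and a witness for $\alpha$.

Conversely, let $w$ be a witness for $\alpha$ and $k=w_n$. Then $i\le k\le\ell(\mu)$, and $w_1\cdots w_{n-1}$ shows that $\mu-\varepsilon_k$ is a partition and that $(\alpha_1,\dots,\alpha_{n-1})\in\mathcal{Y}_{\mu-\varepsilon_k}$. From $k\ge i$ and $\mu_k>\mu_{k+1}$ we get $j(i)\le k$, hence $\mu-\varepsilon_{j(i)}\trianglelefteq\mu-\varepsilon_k$. Lemma~\ref{lem:dom} gives $(\alpha_1,\dots,\alpha_{n-1})\in\mathcal{Y}_{\mu^{(i)}}$.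
\end{proof}

For $\mu=(2,1,1)$ we have $\mu^{(1)}=(1,1,1)$ and $\mu^{(2)}=\mu^{(3)}=(2,1)$. In Example~\ref{ex:Y}, the six sequences ending in $0$ extend the Artin basis for $n=3$, and those ending in $1$ or in $2$ extend $000,001,010$.

\subsection{The count}

To count $\operatorname{Inc}_\gamma(\mathcal{Y}_\mu)$ we remove a whole block at once. Each use of Lemma~\ref{lem:rec} re-sorts the partition, which could change the meaning of the later row indices. On an increasing block this does not happen: the entries are removed from the largest to the smallest, and the step with index $i$ changes only rows $\ge i$.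

\begin{lemma}\label{lem:block}
Let $1\le r\le n$, $\beta\in\mathbb{N}^{n-r}$, $0\le b_1<\dots<b_r$, and $J=\{b_1+1,\dots,b_r+1\}$. Then $(\beta,b_1,\dots,b_r)\in\mathcal{Y}_\mu$ if and only if $J\subseteq[\ell(\mu)]$ and $\beta\in\mathcal{Y}_{\operatorname{sort}(\mu-\varepsilon_J)}$.
\end{lemma}

\begin{proof}
We use induction on $r$, for all $n$ and $\mu$. The case $r=1$ is Lemma~\ref{lem:rec}. Let $r>1$, $i=b_r+1=\max J$ and $J'=J\setminus\{i\}\subseteq[i-1]$. If $i>\ell(\mu)$, both statements fail. Let $i\le\ell(\mu)$. By Lemma~\ref{lem:rec}, the first statement is equivalent to $(\beta,b_1,\dots,b_{r-1})\in\mathcal{Y}_{\mu^{(i)}}$. The first $i-1$ parts of $\mu^{(i)}$ are those of $\mu$, which are positive, so $J'\subseteq[\ell(\mu^{(i)})]$. By induction the statement is equivalent to $\beta\in\mathcal{Y}_{\operatorname{sort}(\mu^{(i)}-\varepsilon_{J'})}$. The positions $i$ and $j(i)$ are not in $J'$, so exchanging them turns $\mu-\varepsilon_i-\varepsilon_{J'}=\mu-\varepsilon_J$ into $\mu^{(i)}-\varepsilon_{J'}$. The two sequences have the same decreasing rearrangement.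
\end{proof}

The order of the entries matters. For $\mu=(2,2)$, removing the final entries $0,1$ leads through $(2,1)$ to $(1,1)=\mu-\varepsilon_{\{1,2\}}$, while removing the final entries $1,0$ leads through $(2,1)$ to $(2)$.

\begin{proposition}\label{prop:count}
For every composition $\gamma$ of $n$ we have $|\operatorname{Inc}_\gamma(\mathcal{Y}_\mu)|=Z(\gamma,\mu)=\langle h_\mu,e_\gamma\rangle$. In particular $|\mathcal{Y}_\mu|=n!/\prod_j\mu_j!$.
\end{proposition}

\begin{proof}
We use induction on the number of parts of $\gamma$. For $n=0$ both $|\operatorname{Inc}_\gamma(\mathcal{Y}_\mu)|$ and $Z(\gamma,\mu)$ are $1$. Otherwise let $r$ be the last part of $\gamma$ and $\gamma^-$ the composition formed by the other parts. Strictly increasing sequences $b_1<\dots<b_r$ correspond to sets $J$ of size $r$, so Lemma~\ref{lem:block} gives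
\[
|\operatorname{Inc}_\gamma(\mathcal{Y}_\mu)|=\sum_{J\subseteq[\ell(\mu)],\ |J|=r}\big|\operatorname{Inc}_{\gamma^-}\big(\mathcal{Y}_{\operatorname{sort}(\mu-\varepsilon_J)}\big)\big| .
\]
Classify the matrices counted by $Z(\gamma,\mu)$ by the set $J$ of columns with a $1$ in the last row. This gives $Z(\gamma,\mu)=\sum_JZ(\gamma^-,\mu-\varepsilon_J)$ over the same sets $J$, and $Z(\gamma^-,\nu)=Z(\gamma^-,\operatorname{sort}(\nu))$ because permuting columns and deleting zero columns do not change the count. The first equality follows by induction, and the second is (F2). For $\gamma=(1^n)$ there is no condition on $\alpha$, and the matrices correspond to words of content $\mu$.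
\end{proof}

\section{The character of $\mathcal{R}_\mu$}\label{sec:char}

It remains to compute $\dim\operatorname{Alt}_\gamma(\mathcal{R}_\mu)$, which by (F3) depends only on $\operatorname{ch}(\mathcal{R}_\mu)$. The following result is well known \cite{GP}; we include a short proof. The idea is to deform the generators $e_r(S)$ of $I_\mu$ to inhomogeneous polynomials that vanish on an orbit of $\mathfrak{S}_n$ in $\mathbb{C}^n$.

\begin{proposition}\label{prop:char}
$\operatorname{ch}(\mathcal{R}_\mu)=h_\mu$.
\end{proposition}

\begin{proof}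
Let $\ell=\ell(\mu)$, let $z_1,\dots,z_\ell$ be distinct complex numbers, and let $X\subset\mathbb{C}^n$ be the set of points with exactly $\mu_j$ coordinates equal to $z_j$, for each $j$. Let $I$ be the ideal of polynomials vanishing on $X$.

\emph{Step 1: the associated graded module.} By interpolation every function on the finite set $X$ is a polynomial, so $\mathbb{C}[x]/I$ is the space $\mathbb{C}[X]$ of functions on $X$. The group $\mathfrak{S}_n$ permutes $X$ transitively with a stabilizer $\mathfrak{S}_\mu$, so $\mathbb{C}[X]$ has characteristic $h_\mu$ by (F3) and dimension $n!/\prod_j\mu_j!$. Let $G_d$ be the space of degree-$d$ components of elements of $I$ of degree at most $d$. Then $G=\bigoplus_dG_d$ is an $\mathfrak{S}_n$-stable homogeneous ideal, since $x_iG_d\subseteq G_{d+1}$. Let $W_d\subseteq\mathbb{C}[X]$ be the image of the polynomials of degree at most $d$. A homogeneous polynomial of degree $d$ maps into $W_{d-1}$ exactly when it agrees on $X$ with a polynomial of lower degree, that is, when it lies in $G_d$. So $W_d/W_{d-1}\cong\mathbb{C}[x]_d/G_d$. Since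 $W_d=\mathbb{C}[X]$ for large $d$, complete reducibility gives $\mathbb{C}[x]/G\cong\bigoplus_dW_d/W_{d-1}\cong\mathbb{C}[X]$ as $\mathfrak{S}_n$-modules.

\emph{Step 2: $I_\mu\subseteq G$.} Let $S$ be a set of $k$ variables and $\delta=\delta_k(\mu)$. At a point of $X$, at most $n-k$ of the $\mu_j$ coordinates equal to $z_j$ lie outside $S$, so at least $d_j=\max(\mu_j-(n-k),0)$ lie in $S$. The sum $\sum_jd_j$ counts the cells of the diagram of $\mu$ in columns $n-k+1,\dots,n$, so it equals $\delta$; in particular $\delta\le k$. Consider
\[
P_S(t)=\prod_{x_i\in S}(t+x_i)=\sum_{m=0}^ke_{k-m}(S)\,t^m,\qquad Q(t)=\prod_{j=1}^\ell(t+z_j)^{d_j} .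
\]
The polynomial $Q$ is monic of degree $\delta$, does not depend on the point, and divides the value of $P_S(t)$ at every point of $X$. For $m\ge\delta$ let $\sum_{c<\delta}q_{m,c}t^c$, $q_{m,c}\in\mathbb{C}$, be the remainder of $t^m$ modulo $Q$. The remainder of $P_S(t)$ modulo $Q$ is $\sum_{c<\delta}\rho_ct^c$ with
\[
\rho_c=e_{k-c}(S)+\sum_{m=\delta}^kq_{m,c}\,e_{k-m}(S).
\]
This remainder vanishes at every point of $X$, so $\rho_c\in I$. For $m\ge\delta>c$ we have $k-m<k-c$, so the top component of $\rho_c$ is $e_{k-c}(S)$, and $e_{k-c}(S)\in G$. As $c$ runs over $0,\dots,\delta-1$, we obtain all $e_r(S)$ with $k-\delta<r\le k$.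

\emph{Step 3.} By Step 2 there is an equivariant surjection $\mathcal{R}_\mu\to\mathbb{C}[x]/G$. Since $\mathcal{Y}_\mu$ is a basis, $\dim\mathcal{R}_\mu=n!/\prod_j\mu_j!$ by Proposition~\ref{prop:count}. So the surjection is an isomorphism, and Step 1 gives the claim.
\end{proof}

\section{Proofs of the main theorems}\label{sec:proof}

\begin{proof}[Proof of Theorem~\ref{thm:main} and of Theorem~\ref{thm:strong}(1)--(3)]
Take $M=\mathcal{R}_\mu$, $B=\mathcal{Y}_\mu$, $v_\alpha=x^\alpha$. Condition (B1) is Lemma~\ref{lem:sort}, and (B2) holds because $s_i(x^\alpha)=x^{s_i\alpha}$ already in $\mathbb{C}[x]$. By (F3) and Propositions~\ref{prop:char} and~\ref{prop:count},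
\[
\dim\operatorname{Alt}_\gamma(\mathcal{R}_\mu)=\langle h_\mu,e_\gamma\rangle=|\operatorname{Inc}_\gamma(\mathcal{Y}_\mu)| ,
\]
which is (B3). Parts (2) and (3) of Proposition~\ref{prop:crit} give parts (1) and (3) of Theorem~\ref{thm:strong}. Theorem~\ref{thm:main} is the case $\le_{\mathrm{lex}}$ of part (1).

For part (2) let $B_d=\{\alpha\in\mathcal{Y}_\mu:|\alpha|=d\}$. If a basis of a graded vector space consists of homogeneous elements, then its elements of degree $d$ form a basis of the component of degree $d$. Applied to $\mathcal{Y}_\mu$, this shows that $(x^\alpha)_{\alpha\in B_d}$ is a basis of $(\mathcal{R}_\mu)_d$. Conditions (B1) and (B2) pass to $B_d$ because $|s_i\alpha|=|\alpha|$. The space $\operatorname{Alt}_\gamma(\mathcal{R}_\mu)=\bigoplus_d\operatorname{Alt}_\gamma((\mathcal{R}_\mu)_d)$ is graded, and in its basis from part (3) the element $a_\gamma x^\alpha$ is homogeneous of degree $|\alpha|$. So $\dim\operatorname{Alt}_\gamma((\mathcal{R}_\mu)_d)=|\operatorname{Inc}_\gamma(B_d)|$, which is (B3). Proposition~\ref{prop:crit}(2) shows that the component is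 WQCC for every order compatible with sorting and that $\operatorname{ch}((\mathcal{R}_\mu)_d)=\sum_{\alpha\in B_d}F_{\operatorname{Asc}(\alpha)}$. Summing over $d$ gives \eqref{eq:graded}.
\end{proof}

\begin{example}
For $\mu=(2,1,1)$ read the ascent sets off the list in Example~\ref{ex:Y}, writing $F_{13}$ for $F_{\{1,3\}}$. The right side of \eqref{eq:graded} is
\[
F_\emptyset+q(F_3+F_2+F_1)+q^2(F_3+F_2+F_2+F_{13}+F_1)+q^3(F_{23}+F_{13}+F_{12}).
\]
By (F4), $s_{31}=F_1+F_2+F_3$, $s_{22}=F_2+F_{13}$ and $s_{211}=F_{12}+F_{13}+F_{23}$, so the graded characteristic of $\mathcal{R}_{(2,1,1)}$ is $s_4+q\,s_{31}+q^2(s_{31}+s_{22})+q^3s_{211}$.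
\end{example}

\section{Dependence on the order}\label{sec:order}

\begin{proof}[Proof of Theorem~\ref{thm:strong}(4)]
Since (B1)--(B3) hold for $(\mathcal{R}_\mu,\mathcal{Y}_\mu)$, Proposition~\ref{prop:crit}(1) shows that (a) holds for every total order and describes the operators: the order enters only through the pairs $\alpha\neq s_i\alpha$ that both lie in $\mathcal{Y}_\mu$.

\emph{Failure for $\mu=(2,1)$.} The only such pair is $x_2,x_3$, exchanged by $s_2$. With $1<x_2<x_3$ we get
\[
\overline{\pi}_1x_2=-x_2,\qquad\overline{\pi}_1x_3=0,\qquad\overline{\pi}_2x_2=-x_2,\qquad\overline{\pi}_2x_3=x_2 ,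
\]
the first because $010$ is $1$-exceptional. Then $\overline{\pi}_1\overline{\pi}_2\overline{\pi}_1x_3=0$, while $\overline{\pi}_2\overline{\pi}_1\overline{\pi}_2x_3=\overline{\pi}_2\overline{\pi}_1x_2=-\overline{\pi}_2x_2=x_2\ne0$. The braid relation fails, so (b) fails.

\emph{An order for $\mu=(2,1,1)$.} The elements of $\mathcal{Y}_\mu$ with entries $0,0,1,1$ give the monomials
\[
p=x_3x_4=x^{0011},\qquad q=x_2x_4=x^{0101},\qquad r=x_2x_3=x^{0110}.
\]
Let $B'$ be the set of the other nine elements. Order $\mathcal{Y}_\mu$ by $p<r<q$, followed by $B'$ in lexicographic order. This order is not compatible with sorting, since $0110$ has a descent at $3$ and $s_3(r)=q>r$.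

Since $s_i\alpha$ has the same entries as $\alpha$, the set $B'$ is closed under sorting, and no pair $\alpha,s_i\alpha$ has one member in $B'$ and one outside. On $B'$ the order is lexicographic, so by Proposition~\ref{prop:crit}(1) the operators on the span $U'$ of $B'$ are given by \eqref{eq:action}. By Lemma~\ref{lem:hecke}, $U'$ is an $\mathcal{H}_4(0)$-module with $\operatorname{ch}^Q(U')=\sum_{\alpha\in B'}F_{\operatorname{Asc}(\alpha)}$. On the span $U$ of $p,q,r$, the sequences $0101$ and $0110$ are $1$-exceptional, $s_2$ exchanges $p<q$, and $s_3$ exchanges $r<q$. So Proposition~\ref{prop:crit}(1) gives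
\[
\overline{\pi}_1:(p,q,r)\mapsto(0,-q,-r),\qquad\overline{\pi}_2:(p,q,r)\mapsto(-p,p,0),\qquad\overline{\pi}_3:(p,q,r)\mapsto(0,r,-r).
\]
Each $\overline{\pi}_i$ acts as $-1$ on its own image, which is spanned by $q,r$, by $p$, and by $r$ respectively; this is the relation $\overline{\pi}_i^2=-\overline{\pi}_i$. Both $\overline{\pi}_1\overline{\pi}_3$ and $\overline{\pi}_3\overline{\pi}_1$ send $(p,q,r)$ to $(0,-r,r)$. The image of $\overline{\pi}_2$ is killed by $\overline{\pi}_1$ and $\overline{\pi}_3$, so $\overline{\pi}_1\overline{\pi}_2=\overline{\pi}_3\overline{\pi}_2=0$ on $U$. Each of the four products $\overline{\pi}_1\overline{\pi}_2\overline{\pi}_1$, $\overline{\pi}_2\overline{\pi}_1\overline{\pi}_2$, $\overline{\pi}_2\overline{\pi}_3\overline{\pi}_2$, $\overline{\pi}_3\overline{\pi}_2\overline{\pi}_3$ contains one of these two factors, so both braid relations read $0=0$. Hence (b) holds on $\mathcal{R}_\mu=U\oplus U'$.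

The chain $\langle p\rangle\subset\langle p,r\rangle\subset U$ is a composition series with factors $C_{\{2\}}$, $C_{\{1,3\}}$, $C_{\{1\}}$. The ascent sets of $0011$, $0101$, $0110$ are $\{2\}$, $\{1,3\}$, $\{1\}$: the same three sets, with the roles of $q$ and $r$ exchanged. Therefore $\operatorname{ch}^Q(U\oplus U')=\sum_{\alpha\in\mathcal{Y}_\mu}F_{\operatorname{Asc}(\alpha)}$, which is $\operatorname{ch}(\mathcal{R}_\mu)$ by \eqref{eq:graded} at $q=1$ (there $q$ denotes the grading variable). So (c) holds, and the order is WQCC.
\end{proof}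

\begin{thebibliography}{9}

\bibitem{GP} Garsia and Procesi, Adv. Math. 94 (1992).

\bibitem{HMB} Angela Hicks and Samantha Miller-Brown, \emph{Three Examples of Quasisymmetric Compatible $\mathfrak{S}_n$-modules}, arXiv:2403.16249 (2024).

\bibitem{Stanley} Stanley, \emph{Enumerative Combinatorics 2}.

\end{thebibliography}
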